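\title{Inner ultrahomogeneous groups of finite exponent}

\begin{abstract}
A group is inner ultrahomogeneous if every isomorphism between two of its finitely generated subgroups is induced by conjugation. We prove that an inner ultrahomogeneous group of finite exponent is trivial, cyclic of order $2$, or the symmetric group $S_3$. Hence no Fra\"iss\'e class of groups of uniformly bounded exponent with inner EPPA has an infinite limit. More generally, every other inner ultrahomogeneous group either is periodic, contains every finite abelian group and has every finite group as a section, or contains a nonabelian free subgroup; in both cases it satisfies no nontrivial group law.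
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Inner ultrahomogeneous groups}

A \emph{partial automorphism} of a group $G$ is an isomorphism $p\colon A\to B$ between finitely generated subgroups $A,B\le G$. An element $g\in G$ \emph{realizes} $p$ if $p(a)=gag^{-1}$ for all $a\in A$. The group $G$ is \emph{ultrahomogeneous} if every partial automorphism of $G$ extends to an automorphism of $G$, and \emph{inner ultrahomogeneous} (IU, for short) if every partial automorphism of $G$ is realized by an element of $G$.

In an IU group, conjugacy is as coarse as it can be: two finite tuples are conjugate as soon as they satisfy the same relations. For instance, any two elements of the same order are conjugate, and every element is conjugate to its inverse. The second fact excludes $C_3$. (We write $C_n$ for the cyclic group of order $n$ and $C_n^d$ for its $d$th direct power.) The defect of $C_3$ is repaired by adjoining an involution that realizes inversion, and the resulting group $S_3$ needs no further repair.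

\begin{example}\label{ex:small}
The groups $1$, $C_2$ and $S_3$ are IU. In $1$ and $C_2$ every partial automorphism is an identity map. In $S_3$, the three subgroups of order $2$ are conjugate and there is only one isomorphism between any two of them. The two automorphisms of $A_3$ are realized by $1$ and by a transposition. Finally, an automorphism of $S_3$ is determined by the way it permutes the three transpositions, so there are at most $6$ automorphisms, and there are $6$ inner ones because the center of $S_3$ is trivial.
\end{example}

\subsection{Fra\"iss\'e classes and the question}

Infinite examples arise as limits. A class $\mathcal K$ of finitely generated groups is a \emph{Fra\"iss\'e class} if it is closed under isomorphism, contains only countably many isomorphism types, is closed under finitely generated subgroups, has the joint embedding property (any two members embed in a third), and has the amalgamation property (given embeddings $A\to B$ and $A\to C$ between members, there are a member $D$ and embeddings $B\to D$, $C\to D$ that agree on $A$). The \emph{age} of a group is the class of groups isomorphic to one of its finitely generated subgroups. The \emph{Fra\"iss\'e limit} of $\mathcal K$ is the countable ultrahomogeneous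 group with age $\mathcal K$; it exists and is unique up to isomorphism. The class $\mathcal K$ has \emph{inner EPPA} if for every $A\in\mathcal K$ and every partial automorphism $p$ of $A$ there is $B\in\mathcal K$ with $A\le B$ such that $p$ is realized by an element of $B$.

\begin{lemma}\label{lem:eppa}
The limit $\Gamma$ of a Fra\"iss\'e class $\mathcal K$ is IU if and only if $\mathcal K$ has inner EPPA.
\end{lemma}

\begin{proof}
Suppose $\mathcal K$ has inner EPPA and let $p$ be a partial automorphism of $\Gamma$. The subgroup $A$ generated by the domain and the range of $p$ lies in $\mathcal K$, so there are $B\in\mathcal K$ with $A\le B$ and $b\in B$ realizing $p$. Let $j\colon B\to\Gamma$ be an embedding. The restriction $j|_A$ is a partial automorphism of $\Gamma$, so it extends to an automorphism $\sigma$ of $\Gamma$. The embedding $\sigma^{-1}j$ is the identity on $A$, so $\sigma^{-1}j(b)$ realizes $p$. Conversely, if $\Gamma$ is IU and $p$ is a partial automorphism of $A\in\mathcal K$, view $A$ as a subgroup of $\Gamma$, realize $p$ by $g\in\Gamma$, and take $B=\langle A,g\rangle$.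
\end{proof}

By Hall's theorem, the class of finite groups has inner EPPA; its limit is Hall's universal locally finite group. The construction behind inner EPPA is short. Let $p\colon B\to C$ be a partial automorphism of a finite group $A$, and let $A$ act on itself by left multiplication, so that $A\le\operatorname{Sym}(A)$. Choose representatives $r_1,\dots,r_m$ and $s_1,\dots,s_m$ of the right cosets of $B$ and of $C$. The permutation $br_i\mapsto p(b)s_i$ conjugates left multiplication by $b'\in B$ to left multiplication by $p(b')$.

This construction gives up all control of element orders, since $\operatorname{Sym}(A)$ has elements of order $|A|$. The other general way of realizing a partial automorphism, the HNN extension recalled in Section~\ref{sec:sharp}, adds an element of infinite order. Example~\ref{ex:small} shows that small exponent is nevertheless compatible with inner ultrahomogeneity, and it is natural to ask whether this is an accident of small groups. A class of groups has \emph{uniformly bounded exponent} if there is $n\ge1$ with $g^n=1$ for every element $g$ of every group in the class. The following question comes from Rzepecki's paper \cite{Rz}.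

\medskip
\noindent\textbf{Question.} \emph{Is there a Fra\"iss\'e class of groups of uniformly bounded exponent, with inner EPPA, whose limit is infinite? In terms of groups: is there an infinite IU group of finite exponent?}
\medskip

There is a visible obstruction. If $g$ realizes an automorphism $\alpha$ of a subgroup, then the order of $\alpha$ divides the order of $g$, and large finite groups tend to have automorphisms of large order. This does settle the question for classes of finite groups (Remark~\ref{rem:locfin}). But a group of finite exponent is not assumed to be locally finite, and one could hope for an infinite example all of whose finite subgroups are so small that the obstruction never appears. Excluding such a group is the main part of the proof.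

\subsection{Results}

The answer is no, and Example~\ref{ex:small} is the complete list.

\begin{theorem}\label{thm:exp}
Let $\Gamma$ be an IU group, of any cardinality, of finite exponent. Then $\Gamma$ is isomorphic to $1$, $C_2$ or $S_3$. Conversely, these three groups are IU.
\end{theorem}

\begin{corollary}\label{cor:answer}
No Fra\"iss\'e class of groups of uniformly bounded exponent with inner EPPA has an infinite limit.
\end{corollary}

\begin{proof}
Let $\mathcal K$ be a Fra\"iss\'e class with inner EPPA in which $g^n=1$ holds throughout. Its limit is IU by Lemma~\ref{lem:eppa}, and has exponent dividing $n$ because each of its elements generates a member of $\mathcal K$. By Theorem~\ref{thm:exp} the limit has at most $6$ elements.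
\end{proof}

All other IU groups are large in a strong sense. A group is \emph{periodic} if all its elements have finite order, and a group \emph{contains} $H$ if it has a subgroup isomorphic to $H$. A group $G$ \emph{satisfies the law} $w$, where $w(x_1,\dots,x_n)$ is an element of the free group on $x_1,\dots,x_n$, if $w(g_1,\dots,g_n)=1$ for all $g_1,\dots,g_n\in G$; the law is \emph{nontrivial} if $w\ne1$. Having exponent dividing $n$ is the law $x^n$. We write $N_\Gamma$ and $C_\Gamma$ for normalizers and centralizers in $\Gamma$.

\begin{theorem}\label{thm:tri}
Every IU group $\Gamma$ satisfies exactly one of the following.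
\begin{enumerate}
\item[(1)] $\Gamma\cong1$, $C_2$ or $S_3$.
\item[(2)] $\Gamma$ is infinite and periodic, and contains every finite abelian group (in particular, elements of every finite order). Moreover, every finite group embeds in $N_\Gamma(E)/C_\Gamma(E)$ for some finite $E\le\Gamma$.
\item[(3)] $\Gamma$ is not periodic and contains a nonabelian free subgroup.
\end{enumerate}
Consequently, an IU group that satisfies a nontrivial law is isomorphic to $1$, $C_2$ or $S_3$.
\end{theorem}

One principle drives both proofs: automorphisms of subgroups become elements of the group (Section~\ref{sec:realize}). In a periodic IU group it forces finite $p$-subgroups either to have order at most $p$ or to grow without bound, together with the orders of their elements (Section~\ref{sec:pgroups}). Finite exponent excludes growth, so all finite $2$-subgroups have order at most $2$, and an analysis of involutions identifies the group (Section~\ref{sec:small}); this proves Theorem~\ref{thm:exp}. Sections~\ref{sec:periodic} and~\ref{sec:free} treat the remaining periodic groups and the non-periodic groups, Section~\ref{sec:laws} completes the proof of Theorem~\ref{thm:tri}, and Section~\ref{sec:sharp} shows that all alternatives occur.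

\section{Automorphisms become elements}\label{sec:realize}

We write $o(g)$ for the order of an element or an automorphism $g$. For a prime $p$, a \emph{$p$-element} is an element whose order is a power of $p$.

\begin{lemma}\label{lem:realize}
Let $\Gamma$ be an IU group, $A\le\Gamma$ a finitely generated subgroup and $\alpha\in\operatorname{Aut}(A)$.
\begin{enumerate}
\item[(a)] Conjugation induces an isomorphism $N_\Gamma(A)/C_\Gamma(A)\cong\operatorname{Aut}(A)$. In particular $\alpha$ is realized by an element of $N_\Gamma(A)$.
\item[(b)] If $g$ realizes $\alpha$ and has finite order, then $o(\alpha)$ divides $o(g)$.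
\item[(c)] If $\Gamma$ is periodic and $o(\alpha)$ is a power of a prime $p$, then $\alpha$ is realized by a $p$-element.
\end{enumerate}
\end{lemma}

\begin{proof}
Conjugation is a homomorphism $N_\Gamma(A)\to\operatorname{Aut}(A)$ with kernel $C_\Gamma(A)$, and it is onto because automorphisms of $A$ are partial automorphisms of $\Gamma$. This gives (a), and (b) follows since $\alpha$ is the image of $g$. For (c), let $o(\alpha)=p^k$, let $g$ realize $\alpha$, and write $o(g)=p^em$ with $p\nmid m$. Choose $s$ with $m\mid s$ and $s\equiv1\pmod{p^k}$. Then $(g^s)^{p^e}=1$, and $g^s$ realizes $\alpha^s=\alpha$.
\end{proof}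

The lemma allows two moves. An automorphism of $A$ that is not inner produces an element outside $A$, hence a larger subgroup; and an automorphism of order $m$ produces, in a periodic group, an element of order divisible by $m$. Exponent $4$ is small enough to watch the two moves finish the proof by hand.

\begin{example}\label{ex:four}
Let $\Gamma$ be IU with $g^4=1$ for all $g$. We show $|\Gamma|\le2$. By Lemma~\ref{lem:realize}(b), no finitely generated subgroup has an automorphism of order $3$. The group $C_2^2$ has one (permute the three involutions cyclically), so distinct involutions of $\Gamma$ do not commute. Suppose $o(x)=4$, and let $y$ realize inversion on $\langle x\rangle$. Then $y$ commutes with the involution $x^2$ but not with $x$. So $y$ is not an involution, for otherwise $y=x^2$. Hence $o(y)=4$, and the involution $y^2$ commutes with $x^2$, which gives $y^2=x^2$. The relations $x^4=1$, $y^2=x^2$, $yxy^{-1}=x^{-1}$ make the nonabelian group $\langle x,y\rangle$ a quotient of the quaternion group $Q_8$, hence isomorphic to $Q_8$. But $Q_8$ has the automorphism $i\mapsto j\mapsto k\mapsto i$ of order $3$, a contradiction. So $g^2=1$ for all $g$, the group $\Gamma$ is abelian, and it has at most one involution.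
\end{example}

For a general exponent no particular order such as $3$ is forbidden, so the growth $C_4<Q_8$ must be continued indefinitely. The next section does this inside finite $p$-groups.

\section{Finite $p$-subgroups of periodic IU groups}\label{sec:pgroups}

To enlarge a finite $p$-subgroup $P$ to a finite $p$-subgroup we need an automorphism of $P$ that is not inner and whose order is a power of $p$. For nonabelian $P$ this is a theorem of Gasch\"utz \cite{Ga}: \emph{every finite nonabelian $p$-group has a non-inner automorphism of $p$-power order}. For example, in the dihedral group $\langle r,s\rangle$ of order $8$ with $o(r)=4$, the automorphism $r\mapsto r$, $s\mapsto sr$ has order $4$ and is not inner since $s$ and $sr$ are not conjugate; in $Q_8$, the automorphism exchanging $i$ and $j$ has order $2$ and is not inner since the conjugates of $i$ are $\pm i$.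

\begin{lemma}\label{lem:grow}
Let $\Gamma$ be a periodic IU group and $P\le\Gamma$ a finite $p$-subgroup with $|P|>p$. Then $P$ is properly contained in a finite $p$-subgroup of $\Gamma$.
\end{lemma}

\begin{proof}
We first find a non-inner automorphism $\alpha$ of $P$ of $p$-power order. If $P$ is nonabelian, Gasch\"utz's theorem provides it. If $P$ is abelian, any automorphism of order $p$ will do. For $P=\langle x\rangle$ of order $p^k$ with $k\ge2$, take $x\mapsto x^{1+p^{k-1}}$; it has order $p$ because $(1+p^{k-1})^j\equiv1+jp^{k-1}\pmod{p^k}$, as $2(k-1)\ge k$. For $P=\langle u\rangle\times\langle v\rangle\times R$ with $u,v\ne1$, let $c\in\langle v\rangle$ have order $p$, fix $v$ and $R$ pointwise, and send $u\mapsto uc$. This defines an endomorphism because $o(c)$ divides $o(u)$, and its $j$th power sends $u$ to $uc^j$, so it is an automorphism of order $p$.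

By Lemma~\ref{lem:realize}(c), a $p$-element $y$ realizes $\alpha$. It normalizes $P$, so $P\langle y\rangle$ is a subgroup of order dividing $|P|\,o(y)$, a power of $p$. Since $\alpha$ is not inner, $y\notin P$.
\end{proof}

The bound $|P|>p$ is needed: $\operatorname{Aut}(C_p)$ has order $p-1$, and in $S_3$ the subgroups of orders $2$ and $3$ cannot be enlarged. By the lemma, the finite $p$-subgroups of a periodic IU group either all have order at most $p$, or have unbounded orders. In the second case the orders of elements grow too.

\begin{lemma}\label{lem:orders}
Let $\Gamma$ be a periodic IU group whose finite $p$-subgroups have unbounded orders. Then the $p$-elements of $\Gamma$ have unbounded orders.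
\end{lemma}

\begin{proof}
Suppose all $p$-elements have order at most $p^e$. The plan is to pass from large $p$-groups to large elementary abelian ones, whose automorphisms are explicit.

Let $Q$ be a finite $p$-subgroup and $A$ a maximal normal abelian subgroup of $Q$. Recall that $C_Q(A)=A$: otherwise $C_Q(A)/A$ is a nontrivial normal subgroup of the $p$-group $Q/A$, so it contains a nontrivial central element $cA$, and $\langle A,c\rangle$ is a larger normal abelian subgroup. Thus $Q/A$ embeds in $\operatorname{Aut}(A)$, and $|Q|\le|A|\cdot|A|!$. Hence $\Gamma$ has finite abelian $p$-subgroups of unbounded orders. Such a subgroup is a product of $r$ nontrivial cyclic groups of order at most $p^e$; it has order at most $p^{er}$ and contains $C_p^r$. So $r$ is unbounded, and $\Gamma$ contains $C_p^k$ for every $k$.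

Take $k=p^{e+1}$. The cyclic shift of a basis of $C_p^k$ is an automorphism of order $p^{e+1}$. By Lemma~\ref{lem:realize}(b),(c) it is realized by a $p$-element of order at least $p^{e+1}$, a contradiction.
\end{proof}

\begin{remark}\label{rem:locfin}
A locally finite IU group of finite exponent $n$ is finite by Lemma~\ref{lem:orders} alone. Indeed, for each prime $p\mid n$ the finite $p$-subgroups have order at most some $b_p$, so by Sylow's theorem every finite subgroup has order at most $\prod_{p\mid n}b_p$, whereas an infinite locally finite group has finite subgroups of unbounded orders.
\end{remark}

\section{Groups with small $2$-subgroups}\label{sec:small}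

In an IU group of finite exponent, Lemmas~\ref{lem:grow} and~\ref{lem:orders} bound the finite $p$-subgroups by $p$ for every prime $p$. Without local finiteness this does not bound the group. The prime to exploit is $2$: every abelian subgroup carries automorphisms of order at most $2$, namely inversion on the whole group or on one direct factor, and these turn into involutions that can be placed almost at will.

\begin{proposition}\label{prop:small}
Let $\Gamma$ be a periodic IU group whose finite $2$-subgroups have bounded orders. Then $\Gamma\cong1$, $C_2$ or $S_3$.
\end{proposition}

\begin{proof}
Assume $\Gamma\ne1$ and write $C(g)=C_\Gamma(g)$. A finite $2$-subgroup of largest order cannot be enlarged, so by Lemma~\ref{lem:grow} all finite $2$-subgroups have order at most $2$. Thus $\Gamma$ contains neither $C_4$ nor $C_2^2$: every nontrivial $2$-element is an involution, and commuting involutions are equal. Together with Lemma~\ref{lem:realize}(c) this gives: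
\begin{itemize}
\item[$(*)$] every automorphism of order $2$ of a finitely generated subgroup is realized by an involution.
\end{itemize}

\emph{Step 1: every element $x\ne1$ of odd order is inverted by an involution, and $\Gamma$ has an involution.} Inversion on $\langle x\rangle$ has order $2$, so $(*)$ applies. Since $\Gamma$ is periodic and nontrivial, it has an element of prime order, which is an involution or is inverted by one.

\emph{Step 2: $C(t)=\langle t\rangle$ for every involution $t$.} Let $y\in C(t)\setminus\langle t\rangle$. If $y$ is a $2$-element, it is an involution different from $t$ and commuting with $t$, which is impossible. Otherwise some power $x$ of $y$ has odd prime order, and $\langle t,x\rangle=\langle t\rangle\times\langle x\rangle$. The automorphism $t\mapsto t$, $x\mapsto x^{-1}$ has order $2$, so an involution $s$ realizes it. As $s$ commutes with $t$, we have $s=t$. But $t$ centralizes $x$ while $s$ inverts it, and $x\ne x^{-1}$.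

\emph{Step 3: every element of even order has order $2$, and so does every automorphism of even order of a finitely generated subgroup.} If $o(g)$ is even, then $g$ commutes with the involution $s=g^{o(g)/2}$, so $g\in\langle s\rangle$ by Step 2. If $o(\alpha)$ is even and $g$ realizes $\alpha$, then $o(\alpha)$ divides $o(g)$, which is therefore even, hence equal to $2$.

\emph{Step 4: every nontrivial element has order $2$ or $3$.} If $x$ has odd prime order $p$, then $\operatorname{Aut}\langle x\rangle$ is cyclic of even order $p-1$, so $p-1=2$ by Step 3. Hence an element of odd order has order a power of $3$. If this order were at least $9$, some power $v$ of the element would have order $9$; but $v\mapsto v^2$ is an automorphism of order $6$ (the powers of $2$ modulo $9$ are $2,4,8,7,5,1$), against Step 3.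

\emph{Step 5: $C(x)=\langle x\rangle$ for every $x$ of order $3$.} Let $y\in C(x)\setminus\langle x\rangle$. By Step 2, $y$ is not an involution, so $o(y)=3$ and $\langle x,y\rangle=\langle x\rangle\times\langle y\rangle$. The automorphism $x\mapsto x^{-1}$, $y\mapsto y$ is realized by an involution $s$, and then $y\in C(s)=\langle s\rangle$, which is absurd.

If there is no element of order $3$, then $g^2=1$ for all $g$, so $\Gamma$ is abelian, has exactly one involution, and $\Gamma\cong C_2$. Assume from now on that elements of order $3$ exist. All centralizers now look as in $S_3$, but $\Gamma$ is not known to be finite, so we cannot count conjugates. Relations must be found instead, and they come from products of involutions. If $b\ne c$ are involutions, then $bc\ne1$, and $(bc)^2\neq1$ since $b$ and $c$ do not commute; so $o(bc)=3$ by Step 4. Hence \emph{the product of any two involutions has cube $1$}.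

\emph{Step 6: if $x,y$ have order $3$ and are inverted by the same involution $t$, then $\langle x\rangle=\langle y\rangle$.} The element $tx$ is an involution, because $tx\ne1$ and $(tx)^2=(txt)x=x^{-1}x=1$; the same computation applies to $tx^{-1}$ and $ty$. Now $(tx)(ty)=x^{-1}y$ and $(tx^{-1})(ty)=xy$, so
\[
x^3=y^3=(xy)^3=(x^{-1}y)^3=1 .
\]
These relations force $x$ to commute with its conjugate $y^{-1}xy$, as follows. From $x(yxy)xy=1$ we get
\[
yxy=x^{-1}y^{-1}x^{-1}.
\]
Inverting $(x^{-1}y)^3=1$ gives $(y^{-1}x)^3=1$, and conjugating gives $(xy^{-1})^3=1$; this is the previous relation with $y^{-1}$ in place of $y$, so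
\[
y^{-1}xy^{-1}=x^{-1}yx^{-1}.
\]
Using $y^2=y^{-1}$ and $y^{-2}=y$,
\begin{align*}
x\cdot y^{-1}xy&=x\,(y^{-1}xy^{-1})\,y^{2}=x\,(x^{-1}yx^{-1})\,y^{-1}=yx^{-1}y^{-1},\\
y^{-1}xy\cdot x&=y^{-2}\,(yxy)\,x=y\,(x^{-1}y^{-1}x^{-1})\,x=yx^{-1}y^{-1}.
\end{align*}
So $y^{-1}xy\in C(x)=\langle x\rangle$ by Step 5, and $y$ normalizes $\langle x\rangle$. The automorphism of $\langle x\rangle$ induced by $y$ has order dividing both $o(y)=3$ and $|\operatorname{Aut}(C_3)|=2$, so it is trivial. Thus $y\in C(x)=\langle x\rangle$.

\emph{Step 7: $\Gamma\cong S_3$.} By Step 1 there are an element $x_0$ of order $3$ and an involution $t$ inverting it. The subgroup $D=\langle t,x_0\rangle=\langle x_0\rangle\langle t\rangle$ is nonabelian of order $6$, so $D\cong S_3$. If $b\ne t$ is an involution, then $o(tb)=3$ and $t(tb)t=bt=(tb)^{-1}$. By Step 6, $tb\in\langle x_0\rangle$, so $b\in D$. Thus $D$ contains all involutions. If $o(w)=3$, some involution $s$ inverts $w$; then $sw$ is an involution and $w=s\cdot sw\in D$. By Step 4, $\Gamma=D$.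
\end{proof}

\begin{corollary}\label{cor:two}
Let $\Gamma$ be a periodic IU group whose $2$-elements have bounded orders. Then $\Gamma\cong1$, $C_2$ or $S_3$.
\end{corollary}

\begin{proof}
By Lemma~\ref{lem:orders} with $p=2$, the finite $2$-subgroups of $\Gamma$ have bounded orders, and Proposition~\ref{prop:small} applies.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:exp}]
A group of finite exponent is periodic and its $2$-elements have bounded orders, so the first statement follows from Corollary~\ref{cor:two}. The converse is Example~\ref{ex:small}.
\end{proof}

\section{Abelian subgroups of periodic IU groups}\label{sec:periodic}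

By Corollary~\ref{cor:two}, any other periodic IU group contains $C_{2^m}$ for all $m$. To reach alternative (2) of Theorem~\ref{thm:tri} we must increase the rank: given a finite abelian subgroup $A$, find an element that commutes with much of $A$ and is independent of it. An automorphism close to the identity supplies one. Take $A=\langle a\rangle\cong C_{64}$ and let $y$ realize $a\mapsto a^5$, of order $16$. Since $5^4\equiv 49=1+48\pmod{64}$, the element $w=y^4$ centralizes $\langle a^4\rangle\cong C_{16}$, yet still acts on $A$ with order $4$, so $w$ and $w^2$ lie outside $A$. The difficulty is that higher powers of $w$ may fall into $A$, since $y$ is determined only up to $C_\Gamma(A)$. Such powers are fixed by $y$, so they lie in $\langle a^{16}\rangle$, and modulo $\langle a^{16}\rangle$ the abelian group $\langle a^4,w\rangle$ is a direct product containing $C_4\times C_4$. The general lemma is this computation with $4$ replaced by $N$.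

We use two standard facts. Let $v_p$ be the $p$-adic valuation. The lifting-the-exponent formula says that if $u>1$ is an integer with $u\equiv1\pmod p$, and $u\equiv1\pmod4$ in case $p=2$, then $v_p(u^j-1)=v_p(u-1)+v_p(j)$ for all $j\ge1$. Next, a subgroup of a quotient of a finite abelian group $L$ is isomorphic to a subgroup of $L$: a finite abelian group is isomorphic to its character group, and the character group of $L/M$ embeds in that of $L$.

\begin{lemma}\label{lem:rank}
Let $\Gamma$ be a periodic IU group, $4\mid N$ and $d\ge1$. If $\Gamma$ contains $C_{N^3}^d$, then it contains $C_N^{d+1}$.
\end{lemma}

\begin{proof}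
Let $C_{N^3}^d\cong A\le\Gamma$ and put $A[k]=\{a\in A:a^k=1\}$. As $1+N$ is prime to $N^3$, the map $a\mapsto a^{1+N}$ is an automorphism of $A$; let $y$ realize it. Then $y^j$ acts as $a\mapsto a^{(1+N)^j}$ for $j\ge1$, and for every prime $p\mid N$ we have $v_p((1+N)^j-1)=v_p(N)+v_p(j)$; for $p=2$ this uses $4\mid N$. Comparing with $v_p(N^3)$, and then taking $j=N$ and comparing with $v_p(N^2)$, we obtain:
\begin{enumerate}
\item[(i)] for $j\ge1$, $y^j$ centralizes $A$ if and only if $N^2\mid j$;
\item[(ii)] $w=y^N$ centralizes $A[N^2]$.
\end{enumerate}
By (ii) and periodicity, $L=\langle A[N^2],w\rangle$ is a finite abelian group. An element $a\in\langle w\rangle\cap A$ commutes with $y$, so $a^{1+N}=a$; thus $\langle w\rangle\cap A\le A[N]$. If $w^ia\in A[N^2]$ with $a\in A[N]$, then $w^i\in A$, so $w^i\in A[N]$ and $w^ia\in A[N]$. Hence $\langle w\rangle A[N]\cap A[N^2]=A[N]$, and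
\[
L/A[N]=A[N^2]/A[N]\times\langle wA[N]\rangle .
\]
The first factor is isomorphic to $C_N^d$, since $A[N^2]\cong C_{N^2}^d$ and $A[N]$ is its subgroup of $N$th powers. Let $i$ be the order of the second factor. Then $y^{Ni}=w^i\in A$ centralizes $A$, so $N^2\mid Ni$ by (i), that is, $N\mid i$. Therefore $L/A[N]$ contains $C_N^{d+1}$, and so does $L$.
\end{proof}

For $N=2$ statement (i) fails: the automorphism $a\mapsto a^3$ of $C_8$ has order $2$, not $4$, so nothing prevents $w=1$.

\begin{proposition}\label{prop:periodic}
A periodic IU group $\Gamma$ not isomorphic to $1$, $C_2$ or $S_3$ satisfies alternative \textup{(2)} of Theorem~\ref{thm:tri}.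
\end{proposition}

\begin{proof}
Let $\mathcal N$ be a set of multiples of $4$ closed under $N\mapsto N^3$, and suppose $\Gamma$ contains $C_N$ for all $N\in\mathcal N$. Then $\Gamma$ contains $C_N^d$ for all $N\in\mathcal N$ and all $d$, by induction on $d$: if this holds for $d$, then $\Gamma$ contains $C_{N^3}^d$ and hence $C_N^{d+1}$ by Lemma~\ref{lem:rank}. We apply this twice.

By Corollary~\ref{cor:two}, $\Gamma$ has $2$-elements of unbounded orders, so it is infinite and we may take $\mathcal N=\{2^s:s\ge2\}$. Hence for every $k$ there is a subgroup $E_k\cong C_2^k$. By Lemma~\ref{lem:realize}(a), $N_\Gamma(E_k)/C_\Gamma(E_k)\cong\operatorname{Aut}(E_k)\cong GL_k(2)$, which contains the symmetric group $S_k$ as the group of permutations of a basis. By Cayley's theorem, every finite group embeds in $N_\Gamma(E_k)/C_\Gamma(E_k)$ for some $k$.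

The cyclic shift of a basis of $E_k$ has order $k$, so it is realized by an element of order divisible by $k$, and $\Gamma$ contains $C_k$ for every $k$. Now we may take for $\mathcal N$ the set of all positive multiples of $4$. A finite abelian group that is a product of $d$ cyclic groups and has exponent $n$ embeds in $C_{4n}^d$, hence in $\Gamma$.
\end{proof}

\section{Free subgroups of non-periodic IU groups}\label{sec:free}

When realizing elements may have infinite order, parts (b) and (c) of Lemma~\ref{lem:realize} say nothing, but part (a) remains. A free subgroup of a quotient lifts to the group, and $\operatorname{Aut}(\mathbb Z^2)=GL_2(\mathbb Z)$ contains a free group of rank $2$, so it suffices to find $\mathbb Z^2$ in $\Gamma$. An infinite cyclic group $\langle z\rangle$ has only two automorphisms, so here we need partial automorphisms whose range differs from the domain. Elements realizing $z\mapsto z^2$ and $z\mapsto z^3$ act on $z$ independently, because $2$ and $3$ are multiplicatively independent, but if they are chosen separately they need not commute. The remedy is to put the first element into the domain of the second map, as a fixed point. For this we must know the group generated by $z$ and the first element exactly.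

\begin{lemma}\label{lem:z2}
An IU group $\Gamma$ with an element $z$ of infinite order contains $\mathbb Z^2$.
\end{lemma}

\begin{proof}
The map $z\mapsto z^2$ defines an isomorphism $\langle z\rangle\to\langle z^2\rangle$, so there is $g$ with $gzg^{-1}=z^2$. We show that $B=\langle z,g\rangle$ is the group $BS(1,2)=\mathbb Z[\frac12]\rtimes\mathbb Z$, with $z$ corresponding to $1\in\mathbb Z[\frac12]$ and $g$ acting as multiplication by $2$.

For $k\ge0$ let $z_k=g^{-k}zg^k$. Then $z_k$ has infinite order and $z_{k+1}^2=g^{-k-1}z^2g^{k+1}=z_k$. So $\theta(m/2^k)=z_k^m$ is a well-defined map $\theta\colon\mathbb Z[\frac12]\to B$; writing two fractions over a common denominator shows that it is an injective homomorphism, and $\theta(1)=z$. Also $gz_k^mg^{-1}=g^{-k}z^{2m}g^k=z_k^{2m}$, so $g\theta(r)g^{-1}=\theta(2r)$. Multiplication by $2$ is a bijection of $\mathbb Z[\frac12]$, hence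
\[
g^j\theta(r)g^{-j}=\theta(2^jr)\qquad(j\in\mathbb Z).
\]
So $g$ normalizes the image $M$ of $\theta$, and $B=M\langle g\rangle$. If $g^j\in M$, then $g^j$ centralizes $z$, so $\theta(2^j)=\theta(1)$ and $j=0$. Thus every element of $B$ is uniquely of the form $\theta(r)g^j$, and
\[
\theta(r)g^j\cdot\theta(r')g^{l}=\theta(r+2^jr')g^{j+l}.
\]

By this formula, $\varphi(\theta(r)g^j)=\theta(3r)g^j$ defines an injective homomorphism $B\to B$. It is an isomorphism of $B$ onto $\langle z^3,g\rangle$, so it is realized by some $u\in\Gamma$: we have $ugu^{-1}=g$ and $u\theta(r)u^{-1}=\theta(3r)$. Suppose $u^ig^j=1$. As $u$ and $g$ commute, we may invert the relation and assume $i\ge0$. Conjugating $z$ by $u^ig^j$ gives $\theta(3^i2^j)=\theta(1)$, so $3^i2^j=1$ and $i=j=0$. Hence $\langle u,g\rangle\cong\mathbb Z^2$.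
\end{proof}

\begin{proposition}\label{prop:free}
A non-periodic IU group $\Gamma$ contains a free subgroup of rank $2$.
\end{proposition}

\begin{proof}
Let $\mathbb Z^2\cong E\le\Gamma$, by Lemma~\ref{lem:z2}. Sanov's theorem states that the matrices
\[
\begin{pmatrix}1&2\\0&1\end{pmatrix},\qquad\begin{pmatrix}1&0\\2&1\end{pmatrix}
\]
freely generate a free subgroup of $GL_2(\mathbb Z)$. By Lemma~\ref{lem:realize}(a), the corresponding automorphisms of $E$ are the images of some $h_1,h_2$ under the conjugation homomorphism $N_\Gamma(E)\to\operatorname{Aut}(E)$. A nonempty reduced word in $h_1,h_2$ maps to the same word in the two matrices, which is not the identity; so the word is not $1$ in $\Gamma$, and $h_1,h_2$ freely generate a free group.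
\end{proof}

\section{The trichotomy and group laws}\label{sec:laws}

\begin{proof}[Proof of Theorem~\ref{thm:tri}]
If $\Gamma$ is periodic, it satisfies (1) or (2) by Proposition~\ref{prop:periodic}; if not, it satisfies (3) by Proposition~\ref{prop:free}. The alternatives exclude one another, since the groups in (1) are finite, those in (2) are infinite and periodic, and those in (3) are not periodic.

Let $w\ne1$ be an element of the free group $F_n$ on $x_1,\dots,x_n$. A law passes to subgroups and quotients, so it remains to find, in cases (2) and (3), a quotient of a subgroup of $\Gamma$ in which $w$ fails.

In case (2), we use that free groups are residually finite: there is a homomorphism $\pi$ from $F_n$ to a finite group $Q$ with $\pi(w)\ne1$. Then $w(\pi(x_1),\dots,\pi(x_n))\ne1$, so $w$ fails in $Q$, and $Q$ embeds in some $N_\Gamma(E)/C_\Gamma(E)$.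

In case (3), let $h_1,h_2\in\Gamma$ freely generate a free group. The elements $c_i=h_1^ih_2h_1^{-i}$, $1\le i\le n$, freely generate a free group of rank $n$: a product $c_{i_1}^{e_1}\cdots c_{i_m}^{e_m}$ with $m\ge1$, all $e_l\ne0$ and consecutive indices distinct equals $h_1^{i_1}h_2^{e_1}h_1^{i_2-i_1}h_2^{e_2}\cdots h_2^{e_m}h_1^{-i_m}$, a nonempty reduced word. Hence $w(c_1,\dots,c_n)\ne1$.
\end{proof}

\section{All alternatives occur}\label{sec:sharp}

Alternative (1) occurs by Example~\ref{ex:small}. Hall's universal locally finite group is IU by Lemma~\ref{lem:eppa}, infinite and periodic, so it satisfies (2). For (3) we use HNN extensions. Given a group $G$ and a family of isomorphisms $p\colon A_p\to B_p$ between subgroups of $G$, the \emph{multiple HNN extension} $G^*$ is obtained from $G$ by adjoining one \emph{stable letter} $t_p$ for each $p$, with relations $t_pat_p^{-1}=p(a)$ for $a\in A_p$. It is standard that $G$ embeds in $G^*$ and that every element of finite order in $G^*$ is conjugate to an element of $G$. Each $t_p$ has infinite order, since sending $G$ to $0$ and all stable letters to $1$ defines a homomorphism $G^*\to\mathbb Z$.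

\begin{example}\label{ex:hnn}
Let $G_0=C_2$, let $G_{i+1}$ be the multiple HNN extension of $G_i$ with one stable letter for each partial automorphism of $G_i$, and let $G=\bigcup_iG_i$. A partial automorphism is determined by a finite tuple of generators and its image, so a countable group has countably many of them; by induction each $G_i$, and hence $G$, is countable. A partial automorphism of $G$ has finitely generated domain and range, so it is a partial automorphism of some $G_i$ and is realized in $G_{i+1}$. Thus $G$ is IU. It is not periodic, so it satisfies (3). By induction on $i$, every element of finite order in $G_i$ is conjugate to an element of $G_0$, so all elements of finite order in $G$ have order at most $2$.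
\end{example}

These two infinite groups show that in Theorem~\ref{thm:exp} the hypothesis of finite exponent cannot be weakened to ``periodic'' (Hall's group), nor to ``the elements of finite order have bounded orders'' (Example~\ref{ex:hnn}). For the same reason neither of the two hypotheses of Corollary~\ref{cor:two} can be dropped.

\begin{thebibliography}{9}

\bibitem{Ga} Gasch\"utz, \emph{Nichtabelsche $p$-Gruppen besitzen \"aussere $p$-Automorphismen}, J. Algebra 4 (1966), 1--2.

\bibitem{Rz} Tomasz Rzepecki, \emph{Inner ultrahomogeneous groups}, arXiv:2405.19640 (2024).

\end{thebibliography}
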